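\title{Equality in the Miyaoka--Yau inequality for varieties with non-ample canonical divisor}

\begin{abstract}
For every $n\ge 3$ we construct smooth projective $n$-folds $X$ whose canonical divisor is big and nef but not ample and which satisfy $\big(2(n+1)c_2(X)-nc_1(X)^2\big)\cdot K_X^{n-2}=0$, with $K_X^n$ arbitrarily large. They are crepant resolutions of quotients of arithmetic ball quotients by an automorphism of order three with transversal singularities $\frac13(1,1,1)$; fixed components of any other type are excluded by Hilbert reciprocity. We also show that a smooth projective $n$-fold with $K_X$ big and nef satisfies the equality exactly when its canonical model is a quotient of the ball by a discrete cocompact group acting freely in codimension two, and we describe the canonical models that occur in dimension three.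
\end{abstract}

\section{Introduction}

Varieties are complex. For a smooth projective variety $X$ of dimension $n$ let $c_i(X)=c_i(T_X)$ be its Chern classes and $K_X$ its canonical divisor, so that $c_1(X)=-K_X$, and put
\[
\Delta(X)=2(n+1)c_2(X)-nc_1(X)^2\in H^4(X,\mathbb R).
\]
This paper concerns the case of equality in the Miyaoka--Yau inequality $\Delta(X)\cdot K_X^{n-2}\ge0$, that is, the condition
\begin{equation}\label{eq:MY}
\Delta(X)\cdot K_X^{n-2}=0,
\end{equation}
where the left side is the degree of a class of top degree.

To see what $\Delta$ measures, let $W$ be a vector bundle of rank $\rho$ with Chern roots $a_1,\dots,a_\rho$. The roots of $\operatorname{End}W$ are the $a_i-a_j$, and their sum is zero, so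
\begin{equation}\label{eq:End}
c_2(\operatorname{End}W)=-\tfrac12\sum_{i,j}(a_i-a_j)^2=-\rho\sum_i a_i^2+\Big(\sum_i a_i\Big)^2=2\rho\,c_2(W)-(\rho-1)c_1(W)^2 .
\end{equation}
An extension $0\to\mathcal O_X\to W\to T_X\to0$ has rank $n+1$ and the Chern classes of $X$, so $\Delta(X)=c_2(\operatorname{End}W)$, and $\Delta(X)$ vanishes if for some such extension $\operatorname{End}W$ is flat. On $\mathbb P^n$ the Euler sequence provides $W=\mathcal O(1)^{\oplus(n+1)}$ with $\operatorname{End}W$ trivial. The unit ball $\mathbb B^n\subset\mathbb C^n\subset\mathbb P^n$ inherits the Euler sequence, and it follows that compact quotients of $\mathbb B^n$ by freely acting groups satisfy $\Delta=0$ and have ample canonical divisor (Lemma~\ref{lem:ball}).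

It is natural to ask whether \eqref{eq:MY} can hold when ampleness is weakened. Recall that $K_X$ is \emph{nef} if $K_X\cdot C\ge0$ for every curve $C\subset X$, and that a nef divisor is \emph{big} if and only if its top self-intersection is positive. By a result of Miyaoka, for $n\le2$ no smooth projective variety with $K_X$ big and nef but not ample satisfies the equality. The following question comes from \cite{Muller}.

\begin{quote}
\emph{Is there, for every $n\ge3$, a smooth projective variety $X$ of dimension $n$ such that $K_X$ is big and nef but not ample and \eqref{eq:MY} holds?}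
\end{quote}

The case of surfaces suggests the answer no, and Example~\ref{ex:surface} shows the mechanism: a curve on which $K_X$ is trivial makes a positive contribution to $\Delta(X)$. But the number in \eqref{eq:MY} is computed on a surface cut out by $n-2$ members of $|mK_X|$. If all $K_X$-trivial curves are contracted into a subset of codimension at least $3$ of the pluricanonical image, this surface does not meet them. For $n\ge3$ there is room for such a subset, and the answer is yes.

\begin{theorem}\label{thm:A}
Let $n\ge3$. There is a smooth projective variety $X$ of dimension $n$ with $K_X$ big and nef but not ample and $\big(2(n+1)c_2(X)-nc_1(X)^2\big)\cdot K_X^{n-2}=0$. Such $X$ exist with $K_X^n$ arbitrarily large, so there are infinitely many.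
\end{theorem}

The second result says that all examples arise from the ball in this way. If $K_X$ is big and nef, let $\pi\colon X\to X_{\mathrm{can}}=\operatorname{Proj}\bigoplus_{m\ge0}H^0(X,mK_X)$ be the morphism to the canonical model, and let $\operatorname{Exc}\pi\subset X$ be the set of points at which $\pi$ is not a local isomorphism. A resolution $\pi\colon X\to Z$ is \emph{crepant} if $K_X=\pi^*K_Z$. The group of holomorphic automorphisms of $\mathbb B^n$ is $PU(n,1)$. For a subgroup $\Gamma$ we write $\Gamma_x$ for the stabilizer of $x\in\mathbb B^n$, and the \emph{non-free locus} of $\Gamma$ is the set of $x$ with $\Gamma_x\ne1$.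

\begin{theorem}\label{thm:B}
Let $X$ be a smooth projective variety of dimension $n\ge3$ with $K_X$ big and nef. The following are equivalent:
\begin{itemize}
\item[(a)] $\big(2(n+1)c_2(X)-nc_1(X)^2\big)\cdot K_X^{n-2}=0$;
\item[(b)] $X_{\mathrm{can}}\cong\Gamma\backslash\mathbb B^n$ for a discrete cocompact subgroup $\Gamma\subset PU(n,1)$ such that every $\gamma\ne1$ in $\Gamma$ has fixed locus empty or of codimension at least $3$.
\end{itemize}
In this case $\pi$ is a crepant resolution and an isomorphism outside $\operatorname{Sing}(X_{\mathrm{can}})$, which is the image of the non-free locus of $\Gamma$ and has codimension at least $3$. All stabilizers satisfy $\Gamma_x\subset SL(T_x\mathbb B^n)$. The divisor $K_X$ is ample if and only if $\Gamma$ acts freely. The bound $\dim\pi(\operatorname{Exc}\pi)\le n-3$ is sharp for every $n\ge3$.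
\end{theorem}

\begin{corollary}\label{cor:three}
The canonical models of smooth projective threefolds $X$ with $K_X$ big and nef but not ample and $\big(8c_2(X)-3c_1(X)^2\big)\cdot K_X=0$ are exactly the quotients $\Gamma\backslash\mathbb B^3$ with $\Gamma\subset PU(3,1)$ discrete, cocompact and not acting freely, such that every $\gamma\ne1$ has only isolated fixed points and $\Gamma_x\subset SL(T_x\mathbb B^3)$ for all $x$.
\end{corollary}

Section~\ref{sec:blowup} reduces Theorem~\ref{thm:A} to finding a smooth compact ball quotient with an automorphism of order three all of whose fixed points have one prescribed local type. Sections~\ref{sec:lattice} and~\ref{sec:fixed} construct it. Producing one fixed point of the right type is easy; the work lies in controlling all of them. The implication (a)$\Rightarrow$(b) of Theorem~\ref{thm:B} rests on the uniformization theorem of \cite{GKPT}, and Corollary~\ref{cor:three} uses \cite{BKR}; Theorem~\ref{thm:A} uses neither.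

We write $e$ for the topological Euler characteristic. For complex algebraic varieties it is additive over a closed subset and its complement and multiplicative in finite \'etale covers, and $e(S)=\deg c_2(S)$ for a smooth projective surface $S$. We pass freely between projective varieties and their analytic spaces.

\section{Ball quotients}\label{sec:ball}

Let $V$ be a complex vector space of dimension $n+1$ with a Hermitian form $h$ of signature $(n,1)$, and let $\mathbb B^n\subset\mathbb P(V)$ be the open set of negative lines. If $h(x,x)=|x_1|^2+\dots+|x_n|^2-|x_{n+1}|^2$, the coordinates $z_i=x_i/x_{n+1}$ identify $\mathbb B^n$ with the unit ball. The group $U(n,1)=U(V,h)$ acts transitively through $PU(n,1)$, and the stabilizer of a negative line $x$ is the compact group $U(x^\perp)\times U(x)$. Hence a discrete subgroup of $U(n,1)$ or $PU(n,1)$ acts properly discontinuously with finite stabilizers, and a torsion-free one acts freely.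

The action of a stabilizer is linear. Take coordinates adapted to $V=x^\perp\oplus x$, so that $x$ is the origin of the ball. An element acting by $g'$ on $x^\perp$ and by the scalar $\lambda$ on $x$ acts on the ball by
\begin{equation}\label{eq:linear}
z\longmapsto\lambda^{-1}g'z ,
\end{equation}
and this is also its action on $T_x\mathbb B^n=\operatorname{Hom}(x,V/x)$. So a nonempty fixed locus is a ball of well-defined codimension, and for discrete $\Gamma\subset PU(n,1)$ the space $\Gamma\backslash\mathbb B^n$ is, near the image of $x$, a neighborhood of the origin in $T_x\mathbb B^n/\Gamma_x$.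

A \emph{smooth compact ball quotient} is a manifold $Y=\Gamma_0\backslash\mathbb B^n$ with $\Gamma_0\subset PU(n,1)$ discrete, cocompact and acting freely.

\begin{lemma}\label{lem:ball}
A smooth compact ball quotient $Y$ is projective, $K_Y$ is ample, and $\Delta(Y)=0$ in $H^4(Y,\mathbb R)$.
\end{lemma}

\begin{proof}
Let $\mathcal O(-1)\subset\mathbb B^n\times V$ be the tautological line bundle and $W=\operatorname{Hom}(\mathcal O(-1),V)$. The Euler sequence $0\to\mathcal O\to W\to T_{\mathbb B^n}\to0$ is $U(n,1)$-equivariant, and scalars act trivially on $W$, so the sequence is $PU(n,1)$-equivariant and descends to an extension $0\to\mathcal O_Y\to W_Y\to T_Y\to0$. The bundle $\operatorname{End}W$ is $\mathbb B^n\times\operatorname{End}V$ with $PU(n,1)$ acting on $\operatorname{End}V$ by conjugation. Hence $\operatorname{End}W_Y$ is the flat bundle of a representation of $\Gamma_0$, its real Chern classes vanish by Chern--Weil theory, and $\Delta(Y)=0$ by \eqref{eq:End}.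

Taking determinants, $\omega_{\mathbb B^n}=\mathcal O(-1)^{\otimes(n+1)}\otimes\det V^*$. The form $-h$ is an invariant metric on $\mathcal O(-1)$ in which the frame $(z,1)$ has squared norm $1-|z|^2$, and $|\det g|=1$ for $g\in U(n,1)$. So $\omega_{\mathbb B^n}$ has an invariant metric whose curvature form is a positive multiple of $i\partial\bar\partial\big(-\log(1-|z|^2)\big)$. As $-\log(1-|z|^2)=|z|^2+O(|z|^4)$, this form is positive at the origin, hence everywhere by transitivity. The metric descends to $Y$, and Kodaira's embedding theorem applies.
\end{proof}

\section{Crepant blow-ups of cyclic quotients}\label{sec:blowup}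

To destroy ampleness while staying close to a ball quotient $Y$, we divide $Y$ by an automorphism with fixed points and resolve. The resolution must be crepant, so that its canonical divisor is the pullback of an ample one. The simplest resolution is a single blow-up, and we first determine when it is crepant.

Let $Y$ be a smooth projective variety of dimension $n$, let $k$ be a prime, $\zeta$ a primitive $k$-th root of unity and $2\le c\le n$. Let $\varphi$ be an automorphism of $Y$ with $\varphi^k=1$ and nonempty fixed locus $\Sigma$, such that near every point of $\Sigma$ there are holomorphic coordinates with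
\begin{equation}\label{eq:type}
\varphi(z_1,\dots,z_c,w)=(\zeta z_1,\dots,\zeta z_c,w),\qquad w=(w_1,\dots,w_{n-c}).
\end{equation}
Then $\Sigma$ is smooth of pure codimension $c$, and $\langle\varphi\rangle$ acts freely on $Y\setminus\Sigma$ because $k$ is prime. Let $b\colon\tilde Y\to Y$ be the blow-up of $\Sigma$, with exceptional divisor $D$, and let $\tilde\varphi$ be the lift of $\varphi$. We obtain a commutative square of projective varieties
\[
\begin{array}{ccc}
\tilde Y&\xrightarrow{\ q\ }&X=\tilde Y/\tilde\varphi\\[2pt]
{\scriptstyle b}\big\downarrow& &\big\downarrow{\scriptstyle\pi}\\[2pt]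
Y&\xrightarrow{\ p\ }&Z=Y/\varphi .
\end{array}
\]
By symmetry in the $z_i$ it suffices to consider the chart $z_1=u$, $z_j=uv_j$ $(2\le j\le c)$ of $\tilde Y$. There $D=\{u=0\}$ and $\tilde\varphi(u,v,w)=(\zeta u,v,w)$. The invariant functions are the functions of $(t,v,w)$ with $t=u^k$, so $X$ is smooth. From $dz_j=u\,dv_j+v_j\,du$ and $dt=ku^{k-1}du$ we get
\begin{equation}\label{eq:forms}
b^*(dz\wedge dw)=u^{c-1}\,du\wedge dv\wedge dw=\tfrac1k\,u^{c-k}\,q^*(dt\wedge dv\wedge dw).
\end{equation}
Thus $b^*\omega_Y$ and $q^*\omega_X$, which agree off $D$, agree along $D$ exactly when $c=k$.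

\begin{lemma}\label{lem:crepant}
Assume $c=k$ and $K_Y$ ample. Then $X$ is smooth and projective, and there is an ample line bundle $A$ on $Z$ with $p^*A\cong\omega_Y$ and $\pi^*A\cong\omega_X$. The divisor $K_X$ is big and nef but not ample, $K_X^n=\frac1kK_Y^n$, and $\pi(\operatorname{Exc}\pi)=p(\Sigma)$.
\end{lemma}

\begin{proof}
Let $A=(p_*\omega_Y)^\varphi$ be the sheaf of invariant $n$-forms. Off $p(\Sigma)$ the map $p$ is \'etale and $A=\omega_Z$. Near a point of $\Sigma$ the form $dz\wedge dw$ is invariant because $\zeta^c=1$, and the invariant forms are its multiples by invariant functions. So $A$ is a line bundle and $p^*A\cong\omega_Y$. By \eqref{eq:forms} the local generator $dz\wedge dw$ of $A$, read on $X$, is the generator $\frac1k\,dt\wedge dv\wedge dw$ of $\omega_X$, so $\pi^*A\cong\omega_X$. Since $p$ is finite and surjective and $p^*A$ is ample, $A$ is ample. Hence $K_X$ is nef, and $K_X^n=A^n=\frac1kK_Y^n>0$ because $\pi$ has degree $1$ and $p$ has degree $k$. The map $\pi$ is an isomorphism over $Z\setminus p(\Sigma)$, and its fiber over $p(y)$, $y\in\Sigma$, is the image of $b^{-1}(y)\cong\mathbb P^{c-1}$ under the finite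 map $q$. This fiber contains a curve $C$, and $K_X\cdot C=0$.
\end{proof}

\begin{example}[$c=k=2$]\label{ex:surface}
Suppose a smooth compact ball quotient $Y$ of dimension $2$ has an involution whose fixed locus consists of $N\ge1$ points. By \eqref{eq:linear} it acts as $-1$ at each of them, and $X$ is obtained from $(Y\setminus\Sigma)/\varphi$ by adding $N$ projective lines. So $e(X)=\frac12(e(Y)-N)+2N$ and $K_X^2=\frac12K_Y^2$, and
\[
\Delta(X)=6e(X)-2K_X^2=\tfrac12\Delta(Y)+6N\big(2-\tfrac12\big)=9N>0 .
\]
Each singular point contributes the Euler characteristic of the exceptional fiber minus the reciprocal of the order of the stabilizer.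
\end{example}

The next case is $c=k=3$, where $Z$ has transversal singularities $\frac13(1,1,1)=\mathbb C^3/\mu_3$. Take $n=3$ first. Then $\Sigma$ consists of $N$ points, $X$ is obtained from $(Y\setminus\Sigma)/\varphi$ by adding $N$ planes, and the correction found in Example~\ref{ex:surface} moves to the top Chern class: $e(X)=\frac13e(Y)+N(3-\frac13)$. The number $\Delta(X)\cdot K_X$ does not see it, because it can be computed on a member of $|mK_Y|$ that misses the $N$ points. The same argument works for all $n\ge3$. Let $\omega=e^{2\pi i/3}$.

\begin{proposition}\label{prop:reduce}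
Let $Y$ be a smooth compact ball quotient of dimension $n\ge3$ and $\varphi$ an automorphism with $\varphi^3=1$ and nonempty fixed locus, which near every fixed point has the form \eqref{eq:type} with $c=3$ and $\zeta=\omega$. Then $X=\tilde Y/\tilde\varphi$ is smooth and projective, $K_X$ is big and nef but not ample, $K_X^n=\frac13K_Y^n$, and $\Delta(X)\cdot K_X^{n-2}=0$.
\end{proposition}

\begin{proof}
By Lemmas~\ref{lem:ball} and~\ref{lem:crepant} only the last equality remains. Choose $m$ with $mK_Y$ very ample and general $H_1,\dots,H_{n-2}\in|mK_Y|$. Then $S=\bigcap H_i$ is a smooth surface, and it is disjoint from $\Sigma$ because $\dim\Sigma=n-3<n-2$; this is where $c\ge3$ is used. So $\tilde S=b^{-1}(S)\cong S$ is disjoint from $D$ and represents $(mb^*K_Y)^{n-2}$, which equals $(mq^*K_X)^{n-2}$ since $q^*\omega_X\cong q^*\pi^*A=b^*p^*A\cong b^*\omega_Y$. On $\tilde Y\setminus D$ both $q$ and $b$ are local isomorphisms, so $q^*T_X|_{\tilde S}\cong b^*T_Y|_{\tilde S}$. As $q$ has degree $3$,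
\[
3m^{n-2}\,\Delta(X)\cdot K_X^{n-2}=\int_{\tilde S}q^*\Delta(X)=\int_S\Delta(Y)=0 .\qedhere
\]
\end{proof}

\section{An arithmetic ball quotient}\label{sec:lattice}

We shall find $Y$ and $\varphi$ by taking a discrete cocompact group $\Lambda\subset U(n,1)$ containing the matrix $\operatorname{diag}(\omega,\omega,\omega,1,\dots,1)$ and a torsion-free normal subgroup of finite index. We use the following criterion of Godement, a theorem of Borel--Harish-Chandra and Mostow--Tamagawa. Let $\mathbf G\subset GL_N$ be a connected reductive group over $\mathbb Q$ and $\Lambda=\mathbf G(\mathbb Q)\cap GL_N(\mathbb Z)$, a discrete subgroup of $\mathbf G(\mathbb R)$. Then $\Lambda$ is cocompact in $\mathbf G(\mathbb R)$ if and only if $\mathbf G$ has no nontrivial character defined over $\mathbb Q$ and $\mathbf G(\mathbb Q)$ has no nontrivial unipotent element.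

The first candidate, the form $|x_1|^2+\dots+|x_n|^2-|x_{n+1}|^2$ over $\mathbb Z[\omega]$, fails: the vector $v=e_1+e_{n+1}$ is isotropic, and $x\mapsto x+\sqrt{-3}\,h(x,v)v$ is unitary and unipotent. We therefore work over a real quadratic field and make the form definite at the second real place.

Let $F=\mathbb Q(\sqrt2)$ with ring of integers $\mathcal O=\mathbb Z[\sqrt2]$, let $E=F(\omega)$, let $a\mapsto\bar a$ be the nontrivial automorphism of $E/F$, and put $\theta=\omega-\omega^2=\omega(1-\omega)$. Then $\theta^2=-3$, $\bar\theta=-\theta$, $E=F(\theta)$, and $(\omega-1)\,\omega\theta=-\theta^2=3$.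

\begin{lemma}\label{lem:ring}
The ideal $3\mathcal O$ is prime with residue field $\mathbb F_9$. The ring of integers of $E$ is $\mathcal O_E=\mathcal O[\omega]$, and $E/F$ is unramified at every finite prime other than $3\mathcal O$. Moreover $\mathcal O_E/\theta\mathcal O_E=\mathcal O/3\mathcal O$ with $\omega\mapsto1$, and $\theta\mathcal O_E\cap\mathcal O=3\mathcal O$.
\end{lemma}

\begin{proof}
Since $2$ is not a square modulo $3$, $\mathcal O/3\mathcal O=\mathbb F_3[t]/(t^2-2)=\mathbb F_9$. The discriminant of $\mathcal O[\omega]$ over $\mathcal O$ is $(\omega-\omega^2)^2=-3$. It generates the product of the relative discriminant of $E/F$ and the square of the index ideal of $\mathcal O[\omega]$ in $\mathcal O_E$. As $3\mathcal O$ is prime, the index ideal is trivial and the relative discriminant is $3\mathcal O$. Finally $\theta\mathcal O_E=(1-\omega)\mathcal O_E$ and $\mathcal O[t]/(t^2+t+1,\,t-1)=\mathcal O/3\mathcal O$.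
\end{proof}

Let $\sigma_1,\sigma_2\colon E\to\mathbb C$ be the embeddings with $\sigma_j(\omega)=\omega$, $\sigma_1(\sqrt2)=\sqrt2$, $\sigma_2(\sqrt2)=-\sqrt2$; their restrictions to $F$ are the two real places. Let $\varepsilon=1+\sqrt2$, a unit of $\mathcal O$ with $\sigma_1(\varepsilon)>0>\sigma_2(\varepsilon)$. On $L=\mathcal O_E^{n+1}\subset V=E^{n+1}$ put
\[
h(x,y)=\sum_{i=1}^nx_i\bar y_i-\varepsilon\,x_{n+1}\bar y_{n+1}.
\]
The form $h$ has signature $(n,1)$ at $\sigma_1$, it is positive definite at $\sigma_2$, and $L$ is \emph{unimodular}: $h$ takes values in $\mathcal O_E$ on $L$ and the Gram determinant $-\varepsilon$ is a unit. Let $\Lambda=U(L,h)\subset GL_{n+1}(\mathcal O_E)$, and for an integer $M\ge1$ let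
\[
\Gamma(3M)=\{g\in\Lambda: g\equiv1\bmod 3M\},
\]
a normal subgroup of finite index. Let $\mathbb B^n$ be the ball of negative lines in $V_1=V\otimes_{E,\sigma_1}\mathbb C$, on which $\Lambda$ acts through $\sigma_1$.

\begin{lemma}\label{lem:lattice}
The map $\sigma_1$ embeds $\Lambda$ as a discrete cocompact subgroup of $U(n,1)$, and $\Gamma(3M)$ is torsion-free. Hence $Y_M=\Gamma(3M)\backslash\mathbb B^n$ is a smooth compact ball quotient.
\end{lemma}

\begin{proof}
Let $\mathbf G=\operatorname{Res}_{F/\mathbb Q}U(h)$, acting on $V$ viewed as a $\mathbb Q$-vector space. Then $\mathbf G(\mathbb Q)=U(V,h)$, the stabilizer of the lattice $L$ is $\Lambda$, $\mathbf G(\mathbb R)=U(n,1)\times U(n+1)$ via $(\sigma_1,\sigma_2)$, and $\mathbf G(\mathbb C)=GL_{n+1}(\mathbb C)^2$, so $\mathbf G$ is connected and reductive. If $g\in\mathbf G(\mathbb Q)$ is unipotent, then $\sigma_2(g)$ is unipotent and unitary for a definite form, hence diagonalizable, so $\sigma_2(g)=1$ and $g=1$. A character of $\mathbf G$ has the form $(g_1,g_2)\mapsto\det(g_1)^a\det(g_2)^b$. If it is defined over $\mathbb Q$, it is real on $\mathbf G(\mathbb R)$, where $\det g_1$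 and $\det g_2$ run independently through the unit circle; so $a=b=0$. By Godement's criterion $\Lambda$ is discrete and cocompact in $\mathbf G(\mathbb R)$. The projection to $U(n,1)$ is proper because $U(n+1)$ is compact, so the image of $\Lambda$ is discrete and cocompact.

Suppose $g\in\Gamma(3M)$ has prime order $\ell$. Write $g=1+3^jB$ with $j\ge1$ and $B$ a matrix over $\mathcal O_E$ not divisible by $3$. If $\ell\ne3$, expanding $g^\ell=1$ gives $\ell\,3^jB\equiv0\bmod 3^{2j}$, so $3\mid\ell B$ and $3\mid B$. If $\ell=3$, dividing $3^{j+1}B+3^{2j+1}B^2+3^{3j}B^3=0$ by $3^{j+1}$ gives $B+3^jB^2+3^{2j-1}B^3=0$, so again $3\mid B$. Both are contradictions. Thus $\Gamma(3M)$ meets the finite stabilizers trivially, acts freely, and embeds in $PU(n,1)$ as a discrete cocompact subgroup.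
\end{proof}

\section{The fixed points of an automorphism of order three}\label{sec:fixed}

Let $n\ge3$, and let
\[
r=\operatorname{diag}(\omega,\omega,\omega,1,\dots,1)=1+(\omega-1)P\in\Lambda,\qquad P=\operatorname{diag}(1,1,1,0,\dots,0).
\]
Because $n+1\ge4$, the last entry of $r$ is $1$. Since $\Gamma(3M)$ is normal in $\Lambda$, the element $r$ induces an automorphism $\varphi$ of $Y_M$ with $\varphi^3=1$.

The element $r$ fixes the negative line spanned by $e_{n+1}$, and by \eqref{eq:linear} it acts there as Proposition~\ref{prop:reduce} requires. But the fixed points of $\varphi$ come from all elements $g$ of the coset $\Gamma(3M)r$ that fix a point of the ball, and two things could go wrong. The eigenvalues of $g$ could differ from those of $r$. Or they could be the same while the negative line lies in the $\omega$-eigenspace. The second accident does occur in $\Lambda$: the element $r'=\operatorname{diag}(1,\dots,1,\omega,\omega,\omega)$ fixes a $2$-dimensional ball and acts by $\omega^{-1}$ in the $n-2$ normal directions. For $n=3$ this is a fixed divisor, and for $n=4$ or $n\ge6$ the codimension differs from the order, so the blow-up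 is not crepant by \eqref{eq:forms}. We show that the congruence $g\equiv r\bmod3$ excludes both accidents. The level matters: modulo $\theta$ the elements $r$, $r'$ and $1$ are all congruent.

\begin{lemma}\label{lem:eigen}
Let $g\in\Lambda$ satisfy $g^3=1$ and $g\equiv r\bmod3$. Then $P'=(g-1)/(\omega-1)$ is an idempotent endomorphism of $L$ with $P'\equiv P\bmod\theta$. The element $g$ acts by $\omega$ on the $3$-dimensional space $W'=P'V$ and by $1$ on $\ker P'$, and $V=W'\perp\ker P'$.
\end{lemma}

\begin{proof}
Write $g-1=(\omega-1)P+3B$ with $B$ a matrix over $\mathcal O_E$. Then $P'=P+\omega\theta B$ preserves $L$ and is congruent to $P$ modulo $\theta$. As $g^3=1$, $g$ is diagonalizable over $E$ with eigenvalues among $1,\omega,\omega^2$, so $P'$ is diagonalizable with eigenvalues among $0$, $1$ and $\omega+1=-\omega^2$. Its characteristic polynomial $t^a(t-1)^b(t+\omega^2)^{a'}$ reduces modulo $\theta$ to $t^a(t-1)^b(t+1)^{a'}$, and this must be the characteristic polynomial $t^{n-2}(t-1)^3$ of $P$. The elements $0,1,-1$ of $\mathbb F_9$ are distinct, so $a=n-2$, $b=3$, $a'=0$. Finally, for $x\in W'$ and $y\in\ker P'$ we have $h(x,y)=h(gx,gy)=\omega h(x,y)$,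 so $h(x,y)=0$.
\end{proof}

It remains to show that $W'$ contains no negative vector at $\sigma_1$. This is a statement at a real place, and what we know is a congruence at the prime $3\mathcal O$. The link is the determinant of $h|_{W'}$ modulo norms together with Hilbert reciprocity. For a place $v$ of $F$ with completion $F_v$ and $d\in F^*$, the Hilbert symbol $(d,-3)_v$ is $1$ if $d=x^2+3y^2$ has a solution in $F_v$, that is, if $d$ is a norm from $E_v=E\otimes_FF_v$, and $-1$ otherwise. We use these standard facts. At a real place the symbol is the sign of $d$. If $v$ splits in $E$, every element is a norm. If $v$ is finite and $E_v/F_v$ is an unramified field extension, every unit is a norm. Hilbert reciprocity says that $(d,-3)_v=1$ for almost all $v$ and $\prod_v(d,-3)_v=1$.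

\begin{example}\label{ex:wrong}
For $r'$ the $\omega$-eigenspace has Gram determinant $d=-\varepsilon$. It is a unit and positive at $\sigma_2$, so by Lemma~\ref{lem:ring} the symbol can be $-1$ only at $\sigma_1$ and $3\mathcal O$. At $\sigma_1$ it is $-1$. At $v=3\mathcal O$, suppose $-\varepsilon=x^2+3y^2$. The terms have valuations of different parity, so $x$ is a unit, $y$ is integral and $-\varepsilon\equiv x^2$, whence $(-\varepsilon)^4\equiv x^8\equiv 1$ in $\mathbb F_9$. But $\varepsilon^2=3+2\sqrt2\equiv-\sqrt2$ and $\varepsilon^4\equiv2\equiv-1$. So the symbol at $3\mathcal O$ is also $-1$, as reciprocity predicts: the wrong sign at $\sigma_1$ is visible modulo $3$.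
\end{example}

\begin{lemma}\label{lem:positive}
In the situation of Lemma~\ref{lem:eigen}, $h$ is positive definite on $W'\otimes_{E,\sigma_1}\mathbb C$.
\end{lemma}

\begin{proof}
Since $V=W'\perp\ker P'$, the form $h|_{W'}$ is nondegenerate. Let $d\in F^*$ be its Gram determinant in an $E$-basis. A change of basis with matrix $Q$ multiplies $d$ by the norm $\det Q\cdot\overline{\det Q}$, so $(d,-3)_v$ may be computed from any $E_v$-basis of $W'\otimes_FF_v$. We show that $(d,-3)_v=1$ for all $v\ne\sigma_1$.

At $v=\sigma_2$ the form $h$ is positive definite, so $\sigma_2(d)>0$. At a finite place that splits in $E$ there is nothing to prove.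

Let $v\ne3\mathcal O$ be finite and not split. Then $E_v/F_v$ is unramified, and its ring of integers $\mathcal O_{E,v}$ is a discrete valuation ring. Let $L_v=\mathcal O_{E,v}^{n+1}$. Since $P'$ is an integral idempotent, $L_v=P'L_v\perp(1-P')L_v$, and both summands are free, being finitely generated and torsion-free. Their Gram determinants are integral elements of $F_v$, and their product is $-\varepsilon$ times the norm of a unit. So both are units, hence norms. This is where unimodularity is used.

Let $v=3\mathcal O$ and $f_i=P'e_i\in W'\cap L$ for $i=1,2,3$. Then $f_i\equiv e_i\bmod\theta L$, and since $\bar\theta=-\theta$ the Gram matrix of $f_1,f_2,f_3$ is congruent to the identity modulo $\theta$. Its determinant $\delta$ lies in $\mathcal O_E\cap F=\mathcal O$, and $\delta-1\in\theta\mathcal O_E\cap\mathcal O=3\mathcal O$. In particular $\delta\ne0$, so the $f_i$ form a basis of $W'$. By Hensel's lemma, which applies because the residue characteristic is odd, $\delta$ is a square in $F_v$, hence a norm.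

By reciprocity $(d,-3)_{\sigma_1}=1$, that is, $\sigma_1(d)>0$. A nondegenerate $3$-dimensional subspace of a space of signature $(n,1)$ has signature $(3,0)$ or $(2,1)$, and in the second case the determinant is negative.
\end{proof}

\begin{proposition}\label{prop:fixed}
The automorphism $\varphi$ of $Y_M$ satisfies the hypotheses of Proposition~\ref{prop:reduce}: its fixed locus is nonempty and smooth of pure codimension $3$, and $\varphi$ acts on the normal bundle as multiplication by $\omega$.
\end{proposition}

\begin{proof}
The image of the line spanned by $e_{n+1}$ is fixed. Let $x\in\mathbb B^n$ map to a fixed point of $\varphi$. Then $g=\gamma r$ fixes $x$ for some $\gamma\in\Gamma(3M)$, and near the image of $x$ the map $\varphi$ is given by $g$. The element $g$ lies in a finite stabilizer, and $g^3\equiv r^3=1\bmod3M$. So $g^3$ is a torsion element of $\Gamma(3M)$, and $g^3=1$ by Lemma~\ref{lem:lattice}. Lemmas~\ref{lem:eigen} and~\ref{lem:positive} apply. The line $x$ is $g$-stable, so it lies in one of the two eigenspaces in $V_1$; being negative, it lies in the one with eigenvalue $1$. Hence $g$ acts on $x$ by $1$ and on $x^\perp$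 with eigenvalues $\omega$ three times and $1$ with multiplicity $n-3$. In an orthonormal eigenbasis of $x^\perp$, formula \eqref{eq:linear} is \eqref{eq:type} with $c=3$, $\zeta=\omega$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:A}]
For each $M\ge1$, Propositions~\ref{prop:reduce} and~\ref{prop:fixed} give a variety $X_M$ with the required properties and $K_{X_M}^n=\frac13K_{Y_M}^n$. The map $Y_M\to Y_1$ is \'etale of degree $[\Gamma(3):\Gamma(3M)]$, so $K_{X_M}^n=\frac13[\Gamma(3):\Gamma(3M)]\,K_{Y_1}^n$. The group $\Gamma(3)$ is infinite, being cocompact in the noncompact group $U(n,1)$. A nonzero element of $\mathcal O_E$ is divisible by $3M$ for only finitely many $M$, so any finitely many distinct elements of $\Gamma(3)$ are pairwise incongruent modulo $3M$ for large $M$. Hence the index is unbounded.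
\end{proof}

\section{Canonical models and the defect formula}\label{sec:B}

In this section $X$ is a smooth projective variety of dimension $n\ge3$ with $K_X$ big and nef. The plan is to present $X_{\mathrm{can}}$ as a finite quotient of a smooth compact ball quotient and to extend the count of Example~\ref{ex:surface}: the number $\Delta(X)\cdot K_X^{n-2}$ becomes a sum of positive local terms over the fixed loci of codimension $2$.

\subsection*{The canonical model}
The base-point-free theorem states that if $D'$ is a nef Cartier divisor on $X$ and $aD'-K_X$ is nef and big for some $a>0$, then $|mD'|$ is base point free for all $m\gg0$. With $D'=K_X$ and $a=2$ we see that $|mK_X|$ is free for all $m\gg0$. Consequently $Z=X_{\mathrm{can}}$ is a normal projective variety, $\pi\colon X\to Z$ has connected fibers, it is birational because $K_X$ is big, and $m_0K_X\sim\pi^*A_0$ for some $m_0>0$ and a very ample $A_0$ on $Z$.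

\begin{lemma}\label{lem:can}
\begin{itemize}
\item[(i)] $K_Z$ is Cartier and ample, and $K_X=\pi^*K_Z$.
\item[(ii)] $\pi$ is an isomorphism over the smooth locus $Z_{\mathrm{reg}}$.
\item[(iii)] $K_X$ is ample if and only if $\pi$ is an isomorphism.
\item[(iv)] If $\pi'\colon X\to Z'$ is a birational morphism to a normal projective variety and $\omega_X\cong\pi'^*A$ with $A$ ample, then $Z'=X_{\mathrm{can}}$ and $\pi'=\pi$.
\end{itemize}
\end{lemma}

\begin{proof}
(i) Let $\psi\colon X\to\mathbb P^N$ be given by a free system $|mK_X|$. A curve $C$ in a fiber of $\pi$ has $K_X\cdot C=0$, so $\psi$ contracts $C$; as the fibers are connected, $\psi$ is constant on them. The image of $(\pi,\psi)$ in $Z\times\mathbb P^N$ is therefore finite and birational over the normal variety $Z$, hence isomorphic to it. So $\psi$ factors through $\pi$, and $mK_X\sim\pi^*A_m$ with $A_m$ Cartier. Subtracting two consecutive values of $m$ gives $K_X\sim\pi^*A$ with $A$ Cartier. Let $\eta$ be a rational $n$-form and write $\operatorname{div}_X\eta=\pi^*A+\operatorname{div}_X\phi$. Since $\pi$ is an isomorphism over the complement of a subset of codimension $2$, pushing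 forward gives $\operatorname{div}_Z\eta=A+\operatorname{div}_Z\phi$. So $K_Z=\operatorname{div}_Z\eta$ is Cartier and $\pi^*\operatorname{div}_Z\eta=\operatorname{div}_X\eta$. Pushing forward $m_0K_X\sim\pi^*A_0$ gives $m_0K_Z\sim A_0$.

(ii) Apply the last equality of divisors to a form $\eta$ that generates $\omega_Z$ on an open set $U\subset Z_{\mathrm{reg}}$. It shows that $\pi^*\eta$ has no zero on $\pi^{-1}(U)$, so $d\pi$ is invertible there. Hence $\pi$ has finite fibers over $U$, and a proper birational morphism with finite fibers onto a normal variety is an isomorphism.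

(iii) If $K_X$ is ample, $\pi$ contracts no curve, so it is an isomorphism for the same reason. The converse is (i).

(iv) Since $\pi'_*\mathcal O_X=\mathcal O_{Z'}$, we have $H^0(X,mK_X)=H^0(Z',A^m)$, and $\operatorname{Proj}\bigoplus_mH^0(Z',A^m)=Z'$.
\end{proof}

\subsection*{Presentation by a ball quotient}
A finite morphism of normal varieties is \emph{quasi-\'etale} if it is \'etale outside a closed subset of codimension at least $2$, and $f\colon Y\to Z$ is \emph{Galois} with group $G\subset\operatorname{Aut}(Y)$ if it is the quotient map $Y\to Y/G$.

\begin{theorem}[Greb--Kebekus--Peternell--Taji \cite{GKPT}]\label{thm:GKPT}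
Let $X$ be a projective variety of general type with terminal singularities and $K_X$ nef, and suppose that equality holds in the Miyaoka--Yau inequality. Then there are a smooth compact ball quotient $Y$ and a finite Galois quasi-\'etale morphism $Y\to X_{\mathrm{can}}$.
\end{theorem}

This theorem gives freeness only in codimension $1$, so we work under a hypothesis weaker than (b):
\begin{itemize}
\item[$(\ast)$] $Z\cong\Gamma\backslash\mathbb B^n$ with $\Gamma\subset PU(n,1)$ discrete and cocompact, every $\gamma\ne1$ has fixed locus empty or of codimension at least $2$, and $\Gamma_0\subset\Gamma$ is a normal subgroup of finite index acting freely.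
\end{itemize}

\begin{lemma}\label{lem:star}
If (a) holds, then $(\ast)$ holds for some $\Gamma$ and $\Gamma_0$. If (b) holds, then $(\ast)$ holds for the group $\Gamma$ in (b).
\end{lemma}

\begin{proof}
Assume (a). Smooth varieties are terminal, so Theorem~\ref{thm:GKPT} gives $f\colon Y=\Gamma_0\backslash\mathbb B^n\to Z$ with Galois group $G$. Let $\Gamma\subset\operatorname{Aut}(\mathbb B^n)=PU(n,1)$ be the group of all lifts of elements of $G$ to the universal cover. Then $\Gamma_0$ is normal in $\Gamma$ with quotient $G$, so $\Gamma$ is discrete and cocompact, and $\Gamma\backslash\mathbb B^n=Y/G=Z$. If $\gamma\ne1$ fixed a divisor pointwise, then $\gamma\notin\Gamma_0$, and the composite $\mathbb B^n\to Y\to Z$ would fail to be locally injective along that divisor, although $f$ is quasi-\'etale.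

Assume (b). A discrete cocompact subgroup of $PU(n,1)$ is finitely generated, and $PU(n,1)$ is linear by the adjoint representation. Selberg's lemma states that a finitely generated linear group in characteristic zero has a torsion-free normal subgroup of finite index. Take this subgroup as $\Gamma_0$.
\end{proof}

Under $(\ast)$ put $Y=\Gamma_0\backslash\mathbb B^n$, $G=\Gamma/\Gamma_0$, and let $f\colon Y\to Y/G=Z$ be the quotient map. If $x\in\mathbb B^n$ maps to $y\in Y$, then $\Gamma_x\to G_y$ is an isomorphism: it is injective because $\Gamma_0$ acts freely, and a lift of an element of $G_y$ can be corrected by an element of $\Gamma_0$ to fix $x$. Let $N\subset Z$ be the image of the non-free locus of $\Gamma$. It is the image under $f$ of the closed set $\bigcup_{g\ne1}\operatorname{Fix}(g)$, whose preimage in $\mathbb B^n$ is the locally finite union of the sets $\operatorname{Fix}(\gamma)$, $\gamma\ne1$. So $N$ is closed, its dimension is the largest dimension of a fixed locus, $\dim N\le n-2$, and $G$ acts freely over $Z\setminus N$, which has degree $|G|$ \'etale preimage. For $s\in Z$ let $G_s$ be the stabilizer of a point of $f^{-1}(s)$;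 then $|f^{-1}(s)|=|G|/|G_s|$.

\begin{lemma}\label{lem:local}
Under $(\ast)$ we have $\operatorname{Sing}Z=N$, $K_Y=f^*K_Z$, and $\Gamma_x\subset SL(T_x\mathbb B^n)$ for all $x$.
\end{lemma}

\begin{proof}
By the theorem of Chevalley--Shephard--Todd, $T_x\mathbb B^n/\Gamma_x$ is smooth at the origin if and only if $\Gamma_x$ is generated by pseudo-reflections, the elements whose fixed space is a hyperplane. By $(\ast)$ there are none, so $Z$ is smooth at the image of $x$ if and only if $\Gamma_x=1$.

By Lemma~\ref{lem:can}(i) a point $s\in Z$ has a neighborhood $U$ with an $n$-form $\eta$ on $U\setminus N$ that generates the canonical sheaf. The form $f^*\eta$ is $G$-invariant and nowhere zero on $f^{-1}(U\setminus N)$. Since $f^{-1}(N)$ has codimension at least $2$, it extends to $f^{-1}(U)$, and the extension has no zeros because a zero locus would be a divisor. This gives $K_Y=f^*K_Z$. For $y\in f^{-1}(s)$ the group $G_y$ fixes the nonzero value of the extension in $\bigwedge^nT_y^*Y$, so it acts with determinant $1$.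
\end{proof}

\subsection*{The defect formula}

\begin{proposition}\label{prop:formula}
Assume $(\ast)$. Let $mK_Z$ be very ample, $H_1,\dots,H_{n-2}\in|mK_Z|$ general, $S=\bigcap H_i$ and $B=S\cap N$. Then $B$ is finite,
\begin{equation}\label{eq:defect}
m^{n-2}\,\Delta(X)\cdot K_X^{n-2}=2(n+1)\sum_{s\in B}\Big(e\big(\pi^{-1}(s)\big)-\frac1{|G_s|}\Big),
\end{equation}
and every term of the sum is positive.
\end{proposition}

\begin{proof}
The set $B$ is finite because $\dim N\le n-2$. Let $S_X=\pi^{-1}(S)$ and $S_Y=f^{-1}(S)$. They are cut out by general members of base point free subsystems of $|mK_X|$ and $|mK_Y|$, so they are smooth surfaces by Bertini's theorem.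

We first express both Chern numbers by Euler characteristics. Let $\kappa=K_X|_{S_X}$. The normal bundle of $S_X$ is $\mathcal O(m\kappa)^{\oplus(n-2)}$, so $c(T_X|_{S_X})=c(T_{S_X})(1+m\kappa)^{n-2}$. In degree one this gives $c_1(S_X)=-(1+(n-2)m)\kappa$, and in degree two
\[
c_2(X)\cdot S_X=e(S_X)+a\kappa^2,\qquad a=\tbinom{n-2}{2}m^2-(n-2)m\big(1+(n-2)m\big).
\]
Put $a'=2(n+1)a-n$. The same computation holds on $Y$ with the same constant. Since $\kappa^2=m^{n-2}K_Z^n$ and $K_Y^2\cdot S_Y=|G|\,m^{n-2}K_Z^n$, Lemma~\ref{lem:ball} gives
\[
\Delta(X)\cdot S_X=2(n+1)e(S_X)+a'\kappa^2,\qquad 0=\Delta(Y)\cdot S_Y=2(n+1)e(S_Y)+a'|G|\kappa^2 .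
\]
Eliminating $\kappa^2$ yields $m^{n-2}\Delta(X)\cdot K_X^{n-2}=2(n+1)\big(e(S_X)-e(S_Y)/|G|\big)$. Over $S\setminus B\subset Z_{\mathrm{reg}}$ the map $\pi$ is an isomorphism by Lemma~\ref{lem:can}(ii), and $f$ is \'etale of degree $|G|$. Hence
\[
e(S_X)=e(S\setminus B)+\sum_{s\in B}e(\pi^{-1}(s)),\qquad e(S_Y)=|G|\,e(S\setminus B)+\sum_{s\in B}\frac{|G|}{|G_s|},
\]
and \eqref{eq:defect} follows.

Positivity needs control of the first Betti number of the fibers, which we obtain by viewing $S_X$ as a resolution of a surface with quotient singularities. First, $S=S_Y/G$. Indeed, let $\operatorname{Spec}R\subset Z$ be an affine open set on which $H_i$ has equation $h_i\in R$, with preimage $\operatorname{Spec}R'\subset Y$, so $R=R'^G$. Averaging over $G$ shows that $R\to(R'/(h_i))^G$ is surjective, and that an invariant element $\sum h_ia_i$ equals $\sum h_i\bar a_i$ with $\bar a_i\in R$ the average of $a_i$. So $R/(h_i)=(R'/(h_i))^G$, and $S$ is a normal surface with quotient singularities. Second, the closed set $T=\{z\in Z:\dim\pi^{-1}(z)\ge2\}$ has dimension at most $n-3$, because $\pi^{-1}(T)\ne X$ has dimension at most $n-1$. So the general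 $S$ avoids $T$, no component of $S_X$ lies over $B$, and $S_X\to S$ is a resolution whose fiber over $s$ is the connected set $\pi^{-1}(s)$. By Brieskorn's theorem quotient singularities of surfaces are rational, so this fiber is a point or a tree of smooth rational curves. A tree of $\ell$ such curves has $\ell-1$ nodes and Euler characteristic $2\ell-(\ell-1)=\ell+1$. In both cases $e(\pi^{-1}(s))\ge1>1/|G_s|$ for $s\in B$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:B}]
Under either (a) or (b), Lemma~\ref{lem:star} provides $(\ast)$. By Proposition~\ref{prop:formula}, (a) then holds if and only if $B=\emptyset$ for general $S$. An intersection of $n-2$ general very ample divisors misses $N$ if $\dim N\le n-3$ and meets it if $\dim N=n-2$. So (a) holds if and only if $\dim N\le n-3$, which says that every $\gamma\ne1$ has fixed locus empty or of codimension at least $3$. This proves the equivalence.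

Let $\Gamma$ be as in (b). By Lemma~\ref{lem:can}(i),(ii), $\pi$ is a crepant resolution and an isomorphism outside $\operatorname{Sing}Z$. By Lemma~\ref{lem:local}, $\operatorname{Sing}Z=N$, which has codimension at least $3$, and the stabilizers lie in $SL$. In particular $\pi(\operatorname{Exc}\pi)\subset N$ has dimension at most $n-3$. If $\Gamma$ acts freely, then $Z$ is smooth, so $\pi$ is an isomorphism; if $\pi$ is an isomorphism, then $Z$ is smooth, so $N=\emptyset$. With Lemma~\ref{lem:can}(iii) this gives the criterion for ampleness.

For sharpness take $X=X_M$ from the proof of Theorem~\ref{thm:A}. By Lemmas~\ref{lem:crepant} and~\ref{lem:can}(iv) its canonical model is $Y_M/\varphi$, and $\pi(\operatorname{Exc}\pi)$ is the image of the fixed locus of $\varphi$, which has dimension exactly $n-3$.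
\end{proof}

\section{Threefolds}\label{sec:three}

Theorem~\ref{thm:B} gives necessary conditions on $\Gamma$. To realize $\Gamma\backslash\mathbb B^n$ as a canonical model of a smooth variety one also needs a projective crepant resolution, and in dimension three this is available. Let $G$ be a finite group of automorphisms of a smooth projective variety $Y$. A $G$-cluster is a $G$-invariant zero-dimensional subscheme whose ring of functions is the regular representation, and $G\text{-}\mathrm{Hilb}(Y)$ is the irreducible component of the Hilbert scheme of $G$-clusters that contains the free orbits. One says that $\omega_Y$ is locally trivial as a $G$-sheaf if every point has a $G$-invariant open neighborhood with a nowhere vanishing $G$-invariant section of $\omega_Y$. By Bridgeland--King--Reid \cite[Theorem~1.2 and the case of dimension $\le3$]{BKR}, if $\dim Y\le3$ and $\omega_Y$ is locally trivial as a $G$-sheaf, then $G\text{-}\mathrm{Hilb}(Y)\to Y/G$ is a projective crepant resolution.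

\begin{proof}[Proof of Corollary~\ref{cor:three}]
For $n=3$ a nonempty fixed locus has codimension at least $3$ if and only if its points are isolated. So the canonical model of a threefold as in the statement has the stated form by Theorem~\ref{thm:B}.

Conversely, let $\Gamma$ be as in the statement. As in the proof of Lemma~\ref{lem:star} choose a torsion-free normal subgroup $\Gamma_0$ of finite index, and put $Y=\Gamma_0\backslash\mathbb B^3$, $G=\Gamma/\Gamma_0$, $f\colon Y\to Z=Y/G=\Gamma\backslash\mathbb B^3$. The group $G$ acts faithfully, and freely outside a finite set, and $G_y\cong\Gamma_x$ acts trivially on the fiber $\omega_Y(y)$. Hence the representation $\bigoplus_{y'\in Gy}\omega_Y(y')$ has an invariant vector with all components nonzero. Let $U$ be a $G$-invariant affine neighborhood of the orbit $Gy$. The restriction $H^0(U,\omega_Y)\to\bigoplus_{y'\in Gy}\omega_Y(y')$ is surjective and equivariant, so averaging a lift gives an invariant form that vanishes nowhere near the orbit. Thus $\omega_Y$ is locally trivial as a $G$-sheaf, and $X=G\text{-}\mathrm{Hilb}(Y)\to Z$ is a projective crepant resolution.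

The invariant local generators show that $A=(f_*\omega_Y)^G$ is a line bundle with $f^*A\cong\omega_Y$. It agrees with the canonical sheaf outside finitely many points, so $A=\mathcal O_Z(K_Z)$, and $A$ is ample because $\omega_Y$ is. Therefore $K_X$ is the pullback of an ample divisor under a birational morphism, hence big and nef, and $X_{\mathrm{can}}=\Gamma\backslash\mathbb B^3$ by Lemma~\ref{lem:can}(iv). Condition (b) of Theorem~\ref{thm:B} holds, so the equality holds, and $K_X$ is not ample because $\Gamma$ does not act freely.
\end{proof}

\begin{thebibliography}{9}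

\bibitem{BKR}
Bridgeland, King and Reid, J. Amer. Math. Soc. \textbf{14} (2001).

\bibitem{GKPT}
Greb, Kebekus, Peternell and Taji, \emph{The Miyaoka--Yau inequality and uniformisation of canonical models}, Ann. Sci. \'ENS \textbf{52} (2019).

\bibitem{Muller}
Niklas M\"uller, \emph{Inequalities of Miyaoka-Yau type \& Uniformisation of varieties of intermediate Kodaira Dimension}, arXiv:2601.15138 (2026).

\end{thebibliography}
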